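# A monomial group and a non-monomial group with the same conjugation rack

## 1. Two products on a finite field, and four groups built from them

Fix a prime $p$, an integer $m\ge 2$, and a prime $r$ such that the multiplicative order of $p$ modulo $r$ is exactly $2m$. The instance to keep in mind is $p=2$, $m=2$, $r=5$: the powers of $2$ modulo $5$ are $2,4,3,1$, so the order is $4$.

Let $F=\mathbb F_{p^{2m}}$. Since $r\mid p^{2m}-1$ and $F^\times$ is cyclic, there is $\zeta\in F^\times$ of order $r$. We need three facts about it:
$$\mathbb F_p[\zeta]=F,\qquad \zeta^{1+p^m}=1,\qquad \zeta^{1+p}\neq 1. \tag{1}$$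

For the first, $\mathbb F_p[\zeta]$ is a subfield $\mathbb F_{p^d}$ with $d\mid 2m$; it contains an element of order $r$, so $r\mid p^d-1$, so $2m\mid d$ and $d=2m$. For the second, $r$ divides $p^{2m}-1=(p^m-1)(p^m+1)$ but not $p^m-1$, so $r\mid p^m+1$. For the third, $2m>2$ gives $r\nmid p^2-1$, hence $r\nmid p+1$. Note also that $r\ne p$.

Choose $\mu\in F\setminus \mathbb F_{p^m}$, write $\mathrm{Tr}$ for the trace $F\to\mathbb F_p$, and consider two biadditive maps on $F$, one with values in $F$ and one with values in $\mathbb F_p$:
$$(x,y)\longmapsto xy^p,\qquad (x,y)\longmapsto \beta(x,y)=\mathrm{Tr}(\mu\,x\,y^{p^m}).$$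
The map $\beta$ is even $\mathbb F_p$-bilinear. Multiplication by $\zeta$ treats the two differently: by (1),
$$(\zeta x)(\zeta y)^p=\zeta^{1+p}\,xy^p,\qquad \beta(\zeta x,\zeta y)=\mathrm{Tr}(\mu\,\zeta^{1+p^m}xy^{p^m})=\beta(x,y). \tag{2}$$
So the first product is rotated by a nontrivial factor, and the second is left alone.

Now antisymmetrize. The first map gives $xy^p-x^py$. For the second, put $\omega(x,y)=\beta(x,y)-\beta(y,x)$. The trace does not change under $u\mapsto u^{p^m}$, and $x^{p^{2m}}=x$, so
$$\beta(y,x)=\mathrm{Tr}(\mu\,y\,x^{p^m})=\mathrm{Tr}(\mu^{p^m}y^{p^m}x^{p^{2m}})=\mathrm{Tr}(\mu^{p^m}x\,y^{p^m}),$$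
and therefore
$$\omega(x,y)=\mathrm{Tr}(\nu\,x\,y^{p^m}),\qquad \nu=\mu-\mu^{p^m}\ne 0. \tag{3}$$
Here $\nu\neq0$ because $\mu\notin\mathbb F_{p^m}$. For fixed $x\ne0$, the element $\nu x y^{p^m}$ runs over all of $F$ as $y$ does, and the trace is onto. So for $x\neq 0$ the map $y\mapsto\omega(x,y)$ is onto $\mathbb F_p$; since $\omega(y,x)=-\omega(x,y)$, so is $y\mapsto \omega(y,x)$. In particular $\omega$ is nondegenerate.

**Lemma 1.** If $x,y\in F$ and $xy^p-x^py=0$, then $\omega(x,y)=0$.

**Proof.** If $x=0$ this is clear. If $x\ne0$, write $y=tx$. Then $0=xy^p-x^py=x^{p+1}(t^p-t)$, so $t^p=t$, that is, $t\in\mathbb F_p$. Since $\beta$ is $\mathbb F_p$-bilinear, $\omega(x,tx)=t\beta(x,x)-t\beta(x,x)=0$. $\blacksquare$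

The first antisymmetrization thus dominates the second: whenever the $F$-valued one vanishes, the $\mathbb F_p$-valued one does too. Next we build a group whose commutators record both.

Let $P=F\times F\times\mathbb F_p$ with
$$(x,a,c)(y,b,d)=\bigl(x+y,\;a+b+xy^p,\;c+d+\beta(x,y)\bigr). \tag{4}$$
Write $f(x,y)=(xy^p,\beta(x,y))$. Associativity amounts to $f(x,y)+f(x+y,z)=f(y,z)+f(x,y+z)$, and by biadditivity both sides equal $f(x,y)+f(x,z)+f(y,z)$. The identity is $(0,0,0)$. Since $f(x,-x)=-f(x,x)$, the inverse of $(x,a,c)$ is $(-x,\,-a+x^{p+1},\,-c+\beta(x,x))$. So $P$ is a group of order $p^{4m+1}$.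

Since $f(0,y)=f(y,0)=0$, the elements $(0,a,c)$ are central, and multiplying by one just adds $a$ and $c$ to the last two coordinates. We write $[g,h]=ghg^{-1}h^{-1}$, so $gh=[g,h]\,hg$. Comparing $gh$ with $hg$ for $g=(x,a,c)$ and $h=(y,b,d)$ gives
$$[g,h]=\bigl(0,\;xy^p-x^py,\;\omega(x,y)\bigr). \tag{5}$$

Let $\sigma(x,a,c)=(\zeta x,\zeta^{1+p}a,c)$. By (2) this respects (4), so $\sigma$ is an automorphism of $P$; its order is $r$. Put
$$A=\langle\sigma\rangle,\qquad H=P\rtimes A,\qquad Z=\{(0,0,c)\}\cong C_p,\qquad Q=H/Z,\qquad G=Q\times C_p .$$
The subgroup $Z$ is central in $P$ and fixed pointwise by $\sigma$, hence central in $H$. Dropping the last coordinate, $Q\cong P_0\rtimes A$, where $P_0=P/Z=F\times F$ has product $(x,a)(y,b)=(x+y,a+b+xy^p)$ and $\sigma$ acts by $(x,a)\mapsto(\zeta x,\zeta^{1+p}a)$. Also $|G|=|H|=p^{4m+1}r$; in the running instance this is $2^9\cdot 5=2560$.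

The groups $G$ and $H$ are what this lecture is about. They will have the same conjugation structure, but all irreducible characters of $G$ are induced from linear ones, while $H$ has one that is not.

## 2. Subrack lattices, monomial characters, and the statement about $G$ and $H$

**Definition (conjugation rack).** For a group $X$ put $a\triangleright b=aba^{-1}$. Then $a\triangleright(b\triangleright c)=(a\triangleright b)\triangleright(a\triangleright c)$, since conjugation by $a$ is a homomorphism, and for all $a,c$ there is a unique $b$ with $a\triangleright b=c$. A set with an operation satisfying these two laws is a rack. A rack isomorphism is a bijection $\Phi$ with $\Phi(a\triangleright b)=\Phi(a)\triangleright\Phi(b)$.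

For example, if $X$ is abelian then $a\triangleright b=b$ always, so any bijection between abelian groups of the same order, such as $C_4$ and $C_2\times C_2$, is a rack isomorphism.

**Definition (subrack lattice).** Let $X$ be a finite group. A subrack of $X$ is a subset, possibly empty, that is a rack under $\triangleright$. The set $\mathcal R(X)$ of all subracks, ordered by inclusion, is the subrack lattice.

Since $X$ is finite, a subset $S$ is a subrack as soon as it is closed under $\triangleright$: for $a\in S$ the map $b\mapsto a\triangleright b$ is injective from $S$ to the finite set $S$, hence bijective. So intersections of subracks are subracks, and any collection of subracks has a join, the smallest subrack containing them all. The maximum is $X$ and the minimum is $\emptyset$.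

As an example take $S_3$ with transpositions $s,t,u$ and $3$-cycles $\rho,\rho^2$. The join of $\{s\}$ and $\{t\}$ is $\{s,t,u\}$, because $sts^{-1}=u$. The set $\{\rho,\rho^2\}$ is a subrack because $\rho$ and $\rho^2$ commute. The join of $\{\rho\}$ and $\{s\}$ is $\{\rho,\rho^2,s,t,u\}$: conjugating by $s$ gives $\rho^2$, and conjugating $s$ by $\rho$ and $\rho^2$ gives the other transpositions.

**Definition (monomial).** A representation of a finite group is monomial if it is induced from a linear (one-dimensional) representation of a subgroup. A finite group is monomial if all its complex irreducible representations are monomial. We speak of monomial characters in the same sense.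

For example, $A_4$ is monomial. It has three linear characters, and one irreducible character of degree $3$; this is induced from any nontrivial linear character $\lambda$ of the Klein four-group $V_4$, since $A_4/V_4$ permutes the three nontrivial linear characters of $V_4$ transitively. A section of a group means a quotient of a subgroup. The class of monomial groups lies between the supersolvable and the solvable groups.

It is known (Heckenberger–Shareshian–Welker) that the isomorphism type of $\mathcal R(G)$ determines whether $G$ is supersolvable and whether $G$ is solvable. Since monomial lies in between, it is natural to ask the following, which is posed in Selçuk Kayacan, "Recovering information about a finite group from its subrack lattice", arXiv:2011.01289 (2020).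

**Question.** If $G$ is a finite monomial group and $H$ is a finite group with $\mathcal R(G)\cong\mathcal R(H)$ as posets, must $H$ be monomial?

The answer is no, and the groups of Section 1 show it.

**Theorem 1.** Let $p$ be a prime, $m\ge2$, and let $r$ be a prime such that the multiplicative order of $p$ modulo $r$ is exactly $2m$. There are groups $G,H$ of order $p^{4m+1}r$ such that

1. $G$ and $H$ are isomorphic as racks, hence $\mathcal R(G)\cong\mathcal R(H)$;
2. $G$ is monomial, and in fact every section of $G$ is monomial;
3. $H$ is not monomial: it has a non-monomial irreducible character of degree $p^m$.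

**Parameters exist for every $p$.** Take $m=2$ and let $r$ be an odd prime divisor of $p^2+1$. There is one: for $p=2$ take $r=5$; for $p$ odd, $p^2+1\equiv2\pmod 4$ and $p^2+1>2$, so $p^2+1$ is not a power of $2$. Since $p^2\equiv-1\not\equiv1\pmod r$, we have $p^4\equiv 1$, and the order of $p$ modulo $r$ is $4$. So for each prime $p$ there is a counterexample of order $p^9r$. The smallest order in this family is $2560$, for $p=2$; no claim is made that this is the smallest counterexample overall. Since $G$ and $H$ are isomorphic as racks, not even the conjugation rack of a group determines whether the group is monomial.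

## 3. Commuting pairs can be read off the lattice

Which numerical data does $\mathcal R(X)$ contain? Let $k(X)$ denote the number of conjugacy classes of $X$.

**Lemma 2.** For a finite group $X$, the isomorphism type of $\mathcal R(X)$ determines $|X|$ and $k(X)$.

**Proof.** Each singleton $\{a\}$ is a subrack, since $a\triangleright a=a$, and every nonempty subrack contains a singleton. So the atoms are the singletons, there are $|X|$ of them, and the atoms below a subrack correspond to its elements. Let $a\ne b$. If $a,b$ commute, then $\{a,b\}$ is closed under $\triangleright$, so it is the join of $\{a\}$ and $\{b\}$, with exactly two atoms below it. If they do not commute, then $aba^{-1}\neq b$, and also $aba^{-1}\ne a$ because $b\neq a$; so the join has at least three atoms below it. Hence the lattice determines which pairs of atoms commute, and so the number of ordered commuting pairs (the $|X|$ pairs $(a,a)$ included). That number is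
$$\sum_{a\in X}|C_X(a)|=\sum_{a\in X}\frac{|X|}{|\text{class of }a|}=|X|\,k(X),$$
because each class contributes $|X|$ to the sum. Dividing by $|X|$ gives $k(X)$. $\blacksquare$

Check on $S_3$: the pairs involving the identity number $11$, the pairs among $\rho,\rho^2$ number $4$, and the pairs $(s,s),(t,t),(u,u)$ give $3$. The total is $18=6\cdot3$.

Some cases of the Question now have a positive answer.

- If $G$ is abelian, then $k(H)=k(G)=|G|=|H|$, so $H$ is abelian, hence monomial.
- If $G$ is a $p$-group, then $|H|=|G|$, so $H$ is a $p$-group, and finite $p$-groups are monomial.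
- If $G$ is supersolvable, then so is $H$ by the result of Heckenberger–Shareshian–Welker, and supersolvable groups are monomial.

So a counterexample needs $G$ monomial but not supersolvable, and $H$ will then be solvable but not monomial.

## 4. $SL_2(3)$ against $A_4\times C_2$, and what has to be repaired

A solvable non-monomial group that comes to mind is $SL_2(3)=Q_8\rtimes C_3$, where an element of order $3$ permutes $i,j,k$ cyclically up to sign. A homomorphism $v:SL_2(3)\to C_2$, with $C_2$ written additively, kills elements of order $3$ and kills $-1=i^2$, so it takes one common value on $i,j,k$; from $k=ij$ that value $v$ satisfies $v=2v=0$. So there is no subgroup of index $2$. Consequently no irreducible character of degree $2$ can be monomial.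

Such characters exist. The classes have sizes $1,1,6,4,4,4,4$ (the elements $1$, $-1$, the elements of order $4$, two classes of elements of order $3$ and two of elements of order $6$), so $k=7$. The abelianization is $C_3$: in it $i,j,k$ have a common image $v$ up to the image of $-1=[i,j]$, which is trivial; then $v=v^2$, so $v=1$. This leaves four nonlinear irreducible characters whose squared degrees sum to $24-3=21$; as degrees divide $24$, the squares available are $4,9,16$, and $9+4+4+4$ is the only way.

The quotient of $SL_2(3)$ by its center $\{\pm1\}$ is $A_4$, which is monomial. So a sensible first attempt is to compare $H=SL_2(3)$ with $G=A_4\times C_2$: both have order $24$, and $H$ looks like a twisted form of $G$. But $k(A_4\times C_2)=4\cdot2=8\ne7=k(SL_2(3))$, so by Lemma 2 the lattices are not isomorphic. The precise reason is visible: $i$ and $j$ do not commute in $H$, but their images in $V_4\le A_4$ do. Passing to the quotient has created commuting pairs.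

The same happens for the larger groups of this shape. Let $E=F\times\mathbb F_p$ with product $(x,c)(y,d)=(x+y,c+d+\beta(x,y))$, and let $A$ act by $\sigma(x,c)=(\zeta x,c)$. We will see in Section 8 that $E\rtimes A$ is not monomial. But $E/Z\cong F$ is abelian, while $(x,0)$ and $(y,0)$ fail to commute whenever $\omega(x,y)\neq0$. So again commuting pairs of the quotient do not lift.

The repair is to add a coordinate. We enlarge $E$ by a second central piece whose commutator $xy^p-x^py$ stays visible after $Z$ is divided out. By Lemma 1, if this visible commutator vanishes, then so does $\omega$, and no new commuting pairs appear. That is the group $P$. The addition must not spoil the quotient $Q$, which has to be monomial; this is where the factor $\zeta^{1+p}\ne1$ in (2) comes in, because it makes $A$ act without fixed points on the added piece. At the end of Section 8 we check that this is what fails for $m=1$.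

## 5. Central extensions that create no new commuting pairs

The next theorem makes the repair precise, and shows that lifting of commuting pairs is exactly the right condition.

**Theorem 2.** Let $\pi:H\to Q$ be a surjective homomorphism of finite groups with central kernel $Z$. The following are equivalent:

* (a) if $\pi(g),\pi(h)$ commute in $Q$, then $g,h$ commute in $H$;
* (b) $H$ and $Q\times Z$ are isomorphic as racks;
* (c) $\mathcal R(H)\cong\mathcal R(Q\times Z)$;
* (d) $k(H)=|Z|\,k(Q)$.

**Step (a)⇒(b): build the isomorphism class by class.** First, $\pi$ is injective on each conjugacy class of $H$. Two elements of a class have the form $x$ and $gxg^{-1}$; if $\pi(gxg^{-1})=\pi(x)$, then $\pi(g)$ and $\pi(x)$ commute, so by (a) $g$ and $x$ commute, and $gxg^{-1}=x$. Since $\pi$ is surjective, the image of a class of $H$ is a full class of $Q$. So each class of $H$ maps bijectively onto a class of $Q$.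

Let $C$ be a class of $Q$. Then $\pi^{-1}(C)$ has $|Z||C|$ elements and is a union of classes of $H$, each mapping bijectively onto $C$ and so of size $|C|$. Hence it is a union of exactly $|Z|$ classes. For each $C$, label these $|Z|$ classes bijectively by the elements of $Z$, in any way, and let $\ell(x)\in Z$ be the label of the class of $x$. Define
$$\Phi:H\to Q\times Z,\qquad \Phi(x)=(\pi(x),\ell(x)).$$
It is a bijection: given $(u,z)$, let $C$ be the class of $u$; there is exactly one class over $C$ with label $z$, and it contains exactly one element mapping to $u$. It is a rack homomorphism: $\ell$ is constant on classes, so $\ell(x\triangleright y)=\ell(y)$, and since $Z$ is abelian, conjugation in $Q\times Z$ does not change the second coordinate. Thus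
$$\Phi(x\triangleright y)=(\pi(x)\triangleright\pi(y),\ \ell(y))=\Phi(x)\triangleright\Phi(y).$$
Note that the labels need not be compatible with multiplication at all; the rack does not see it.

**Step (b)⇒(c): pass from racks to lattices.** A rack isomorphism carries subracks to subracks, as does its inverse, and preserves inclusion.

**Step (c)⇒(d): count classes.** By Lemma 2, $k(H)=k(Q\times Z)$. Since $Z$ is abelian, the classes of $Q\times Z$ are the sets $C\times\{z\}$, so $k(Q\times Z)=|Z|k(Q)$.

**Step (d)⇒(a): compare commuting pairs upstairs and downstairs.** Every commuting pair of $H$ maps to a commuting pair of $Q$, and $\pi\times\pi$ has fibers of size $|Z|^2$. There are $|H|k(H)$ commuting pairs in $H$ and $|Q|k(Q)$ in $Q$, so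
$$|H|\,k(H)\le|Z|^2\,|Q|\,k(Q),\qquad\text{that is,}\qquad k(H)\le|Z|\,k(Q),$$
with equality if and only if every pair of $H$ lying over a commuting pair of $Q$ commutes. So (d) implies (a). $\blacksquare$

## 6. $H$ and $Q\times C_p$ are isomorphic as racks

We prove part 1 of Theorem 1. Apply Theorem 2 to $H\to Q=H/Z$ with the groups of Section 1. The images of $g,h$ commute in $Q$ exactly when $[g,h]\in Z$. So condition (a) says:

$$\text{if } g,h\in H \text{ and } [g,h]=z\in Z, \text{ then } z=1. \tag{6}$$

**Step 1: the case $g,h\in P$.** Here Lemma 1 does the work. Let $x,y$ be the first coordinates of $g,h$. By (5), $[g,h]\in Z$ means $xy^p-x^py=0$. By Lemma 1, $\omega(x,y)=0$, so $z=(0,0,\omega(x,y))=1$.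

**Step 2: the centralizer of $A$.** We need it for the elements outside $P$. Since $A$ is abelian, an element $u\alpha$ with $u\in P$, $\alpha\in A$ centralizes $A$ if and only if $u$ does; so $C_H(A)=C_P(A)A$. An element $(x,a,c)$ is fixed by $\sigma$ if and only if $(\zeta-1)x=0$ and $(\zeta^{1+p}-1)a=0$. By (1) this forces $x=a=0$. So $C_P(A)=Z$, and
$$C_H(A)=Z\times A\quad\text{is abelian.} \tag{7}$$

**Step 3: the case $h\notin P$.** We trap $g$ and $h$ in a conjugate of $C_H(A)$. As $|H|=p^{4m+1}r$, we can write $h=h_ph_r$ uniquely with commuting $h_p$ of $p$-power order and $h_r$ of order dividing $r$. The image of $h$ in $H/P\cong A$ is nontrivial, so $h_r\ne1$, and $\langle h_r\rangle$ has order $r$. It is a Sylow $r$-subgroup of $H$, hence conjugate to $A$.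

From $[g,h]=z$ we get $ghg^{-1}=zh$. The $r$-part of the left side is $gh_rg^{-1}$. On the right, $z$ is a central $p$-element, so $zh=(zh_p)h_r$ with commuting factors, the first of $p$-power order; by uniqueness the $r$-part is $h_r$. So $gh_rg^{-1}=h_r$. Hence $g$ centralizes $h_r$, and so does $h$. Both lie in $C_H(h_r)=C_H(\langle h_r\rangle)$, which is conjugate to $C_H(A)$ and therefore abelian by (7). So $z=[g,h]=1$.

**Step 4: the case $h\in P$, $g\notin P$.** Then $[h,g]=z^{-1}\in Z$, and Step 3 with the roles of $g$ and $h$ exchanged gives $z=1$.

This proves (6). By Theorem 2, $H$ and $Q\times Z\cong G$ are isomorphic as racks, and $\mathcal R(G)\cong\mathcal R(H)$. $\blacksquare$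

**Numerical check at order $2560$.** Let $p=2$, $m=2$, $r=5$. In $P_0$, of order $256$, the class of $(x,a)$ with $x\ne0$ has size $8$: the additive map $y\mapsto xy^2+x^2y$ on $\mathbb F_{16}$ has kernel $\{0,x\}$. So $k(P_0)=16+240/8=46$. A class of $P_0$ invariant under $\sigma$ has size $1$ or $8$, which is not divisible by $5$, so it contains a fixed point of $\sigma$, and the only one is $1$. So $P_0$ contains $1+45/5=10$ classes of $Q$. For each of the four $\alpha\in A\setminus\{1\}$, the centralizer $C_Q(\alpha)=A$ gives a class of size $1280/5=256$ that fills the coset $P_0\alpha$. So $k(Q)=14$.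

In $P$, of order $512$, the class of $(x,a,c)$ with $x\ne0$ again has size $8$ by Lemma 1, so $k(P)=32+480/8=92$. The $\sigma$-invariant classes are the two in $Z$, and $P$ contains $2+90/5=20$ classes of $H$. For each $\alpha\in A\setminus\{1\}$ and $z\in Z$, the element $z\alpha$ has centralizer $Z\times A$ of order $10$, hence a class of size $256$; the two elements have orders $5$ and $10$, so they are not conjugate, and their classes fill $P\alpha$. This gives $8$ more classes. So $k(H)=28=2\cdot14$, as (d) requires.

## 7. Fixed points of $A$ and the sections of $G$

We prove part 2 of Theorem 1. Besides induction in stages we use two textbook facts from [I], that is, I. M. Isaacs, *Character Theory of Finite Groups*.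

- [I, Cor. 6.14]: finite $p$-groups are monomial.
- [I, Thm 6.34]: let $B\trianglelefteq X$ with $C_X(x)\le B$ for every $1\ne x\in B$. Then every irreducible character of $X$ whose kernel does not contain $B$ is induced from an irreducible character of $B$.

A group $X=B\rtimes A$ with $A,B\neq1$, in which no nonidentity element of $A$ fixes a nonidentity element of $B$, is called a Frobenius group with kernel $B$ and complement $A$. Small examples are $S_3=C_3\rtimes C_2$ and $A_4=V_4\rtimes C_3$.

**Step 1: $A$ acts without fixed points on $P_0$.** For $0<i<r$, $\sigma^i$ sends $(x,a)$ to $(\zeta^ix,\zeta^{i(1+p)}a)$. Both $\zeta$ and $\zeta^{1+p}$ are nontrivial elements of a group of prime order $r$, so $\zeta^i\ne1$ and $\zeta^{i(1+p)}\neq1$. Hence $\sigma^i$ fixes only the identity $(0,0)$, and $C_{P_0}(A)=1$. In particular $Q=P_0\rtimes A$ is a Frobenius group.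

**Step 2: $B\rtimes A$ is monomial for every $A$-invariant subgroup $B\le P_0$.** If $B=1$ the group is $A$, which is abelian. Let $B\ne1$ and $X=BA$. We check the hypothesis of [I, Thm 6.34]. Suppose $1\ne x\in B$ commutes with some $h\in X\setminus B$. As in Section 6, the $r$-part $h_r$ is nontrivial; it is a power of $h$, so it commutes with $x$; and $\langle h_r\rangle$ is a Sylow $r$-subgroup of $X$, say $k\langle h_r\rangle k^{-1}=A$ with $k\in X$. Then $kxk^{-1}$ is a nonidentity element of $B$ fixed by $A$, against Step 1. So the hypothesis holds.

Let $\chi\in\mathrm{Irr}(X)$. If $B\le\ker\chi$, then $\chi$ is an irreducible character of $X/B\cong A$, so it is linear. Otherwise $\chi$ is induced from some $\varphi\in\mathrm{Irr}(B)$. As $B$ is a $p$-group, $\varphi$ is induced from a linear character of a subgroup, and by transitivity so is $\chi$. Hence $X$ is monomial. In particular, with $B=P_0$, the group $Q$ is monomial.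

**Step 3: a direct product of a monomial group $M$ and an abelian group $C$ is monomial.** An irreducible character of $M\times C$ is $\psi\times\lambda$ with $\psi\in\mathrm{Irr}(M)$ and $\lambda$ linear. Write $\psi=\mathrm{Ind}_U^M\tau$ with $\tau$ linear. With $\tau$ extended by $0$ outside $U$, the induction formula gives, at $(u,c)\in M\times C$,
$$\mathrm{Ind}_{U\times C}^{M\times C}(\tau\times\lambda)(u,c)=\frac1{|U||C|}\sum_{(k,d)\in M\times C}\tau(kuk^{-1})\lambda(c)=\psi(u)\lambda(c).$$
So $\psi\times\lambda$ is induced from the linear character $\tau\times\lambda$. Hence $G=Q\times C_p$ is monomial.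

**Step 4: every subgroup $K\le G$ is monomial.** Write $G=Q\times Y$ with $Y\cong C_p$. If $r\nmid|K|$, then $K$ is a $p$-group, hence monomial. Suppose $r\mid|K|$. Then $K$ contains a Sylow $r$-subgroup of $G$, so after conjugating $K$ we may assume $A\le K$. Put $R=K\cap(P_0\times Y)$. Since $G=(P_0\times Y)A$ and $A\le K$, we get $K=RA$ with $R\trianglelefteq K$ a $p$-group and $R\cap A=1$.

We split off the part of $R$ that $A$ centralizes. Let $[R,A]$ be the subgroup generated by all $[u,\alpha]=u\,\alpha(u)^{-1}$ with $u\in R$, $\alpha\in A$, where $\alpha(u)=\alpha u\alpha^{-1}$. It is $A$-invariant, because $\gamma([u,\alpha])=[\gamma(u),\alpha]$ for $\gamma\in A$. It is normal in $R$, because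
$$[uv,\alpha]=uv\,\alpha(v)^{-1}\alpha(u)^{-1}=u[v,\alpha]u^{-1}\cdot[u,\alpha].$$
Moreover $R=[R,A]\,C_R(A)$, the usual fact on coprime action, seen as follows. For $w\in R$ and $\alpha\in A$ we have $w\,\alpha(w)^{-1}\in[R,A]$, so $A$ maps the coset $w[R,A]$ to itself. The orbits of $A$ on this coset have size $1$ or $r$, and the coset has $p$-power size, not divisible by $r$. So it contains a fixed point of $A$, an element of $C_R(A)$.

Now locate the two factors in $P_0\times Y$. As $A$ centralizes $Y$, the commutator of $(u,y)\in R$ with $\alpha$ is $([u,\alpha],1)$, so $[R,A]\le P_0$. And $C_R(A)\le C_{P_0}(A)\times Y=Y$ by Step 1, so $C_R(A)$ is central. Since $[R,A]A\le Q$ and $C_R(A)\le Y$ intersect trivially,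
$$K=\bigl([R,A]A\bigr)\times C_R(A).$$
The first factor is monomial by Step 2, the second is abelian, and $K$ is monomial by Step 3.

**Step 5: quotients of monomial groups are monomial.** We prove a bit more, since we need it again. Let $N\trianglelefteq K$, let $\chi\in\mathrm{Irr}(K/N)$, and view $\chi$ as a character of $K$. Suppose $\chi=\mathrm{Ind}_U^K\tau$ with $\tau$ linear. The induced module is the direct sum of lines indexed by the cosets of $U$, permuted by $K$ accordingly; $U$ is the stabilizer of the line belonging to $U$ itself and acts on it by $\tau$. An element of $\ker\chi$ fixes that line pointwise, so it lies in $U$ and in $\ker\tau$. Hence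
$$N\le\ker\chi\le\ker\tau\le U,$$
$\tau$ is a linear character of $U/N$, and $\chi$, as a character of $K/N$, is induced from it. So:
$$\text{if } \chi\in\mathrm{Irr}(K/N) \text{ is monomial as a character of } K, \text{ it is monomial as a character of } K/N. \tag{8}$$
In particular, quotients of monomial groups are monomial. With Step 4, every section of $G$ is monomial. $\blacksquare$

## 8. A character of $H$ of degree $p^m$ that is not monomial

We prove part 3 of Theorem 1.

**Step 1: remove the added coordinate.** The subgroup $N=\{(0,a,0):a\in F\}$ is central in $P$ and $A$-invariant, hence normal in $H$. Put $L=H/N=E\rtimes A$. Here $E=P/N=F\times\mathbb F_p$ is the group of Section 4, of order $p^{2m+1}$, with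
$$[(x,c),(y,d)]=(0,\omega(x,y)),\qquad \sigma(x,c)=(\zeta x,c).$$
As $Z\cap N=1$, we identify $Z$ with its image in $E$. Since $\omega$ is nondegenerate, $Z(E)=Z$. By (8), a non-monomial irreducible character of $L$ gives a non-monomial irreducible character of $H$ of the same degree. So we look for one in $L$.

**Step 2: find an irreducible character of $E$ of degree $p^m$.** Let $\lambda\ne1$ be a linear character of $Z$, and let $\theta\in\mathrm{Irr}(E)$ lie over $\lambda$. As $Z$ is central, $\theta(zg)=\lambda(z)\theta(g)$ for $z\in Z$, $g\in E$. We claim that $\theta$ vanishes off $Z$. Let $g=(x,c)$ with $x\neq0$. For $h=(y,d)$ we have $[h,g]=(0,\omega(y,x))$, and $y\mapsto\omega(y,x)$ is onto $\mathbb F_p$, so we can choose $h$ with $\lambda([h,g])\ne1$. Then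
$$\theta(g)=\theta(hgh^{-1})=\theta([h,g]\,g)=\lambda([h,g])\,\theta(g),$$
so $\theta(g)=0$. On $Z$ we have $|\theta(z)|=\theta(1)$. Therefore
$$1=\langle\theta,\theta\rangle=\frac{|Z|\,\theta(1)^2}{|E|},\qquad \theta(1)^2=p^{2m},\qquad \theta(1)=p^m.$$
So $\theta$ equals $p^m\lambda$ on $Z$ and $0$ elsewhere; it is determined by $\lambda$.

**Step 3: extend $\theta$ to $L$.** Since $\sigma$ fixes $Z$ pointwise, $\theta\circ\sigma$ is an irreducible character of $E$ over $\lambda$, so $\theta\circ\sigma=\theta$. As $L/E$ is cyclic, $\theta$ extends to $L$ by [I, Cor. 11.22]. In our case this can be done by hand. Let $\rho$ be a representation with character $\theta$. Then $\rho\circ\sigma$ is equivalent to $\rho$, so there is an invertible $T$ with $T\rho(e)T^{-1}=\rho(\sigma(e))$ for all $e\in E$. Then $T^r$ commutes with all $\rho(e)$, so by Schur's lemma it is a scalar, and after rescaling $T^r=1$. Put $\hat\rho(e\sigma^i)=\rho(e)T^i$. This is well defined, and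
$$\rho(e)T^i\rho(e')T^j=\rho(e)\rho(\sigma^i(e'))T^{i+j}=\hat\rho(e\sigma^i\cdot e'\sigma^j),$$
so $\hat\rho$ is a representation of $L$. Let $\chi$ be its character. It restricts to $\theta$, so $\chi\in\mathrm{Irr}(L)$ and $\chi(1)=p^m$.

**Step 4: show that there is no room for an inducing subgroup.** Suppose $\chi=\mathrm{Ind}_U^L\tau$ with $\tau$ linear. Then $|L:U|=\chi(1)=p^m$, and as $|L|=p^{2m+1}r$, we get $|U|=p^{m+1}r$. So $U$ contains a Sylow $r$-subgroup of $L$. Replacing $U$ and $\tau$ by conjugates, which does not change the induced character, we may assume $A\le U$. Then $U\cap E$ is $A$-invariant, and $U/(U\cap E)\cong UE/E=L/E$ has order $r$, so $|U\cap E|=p^{m+1}$.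

Let $D$ be the image of $U\cap E$ in $E/Z\cong F$ (via $(x,c)\mapsto x$). Since $|Z|=p$,
$$|D|\in\{p^m,\;p^{m+1}\}. \tag{9}$$
On the other hand, $D$ is an additive subgroup of $F$, and $A$-invariance says $\zeta D=D$. So $D$ is stable under $\mathbb F_p[\zeta]$, which is $F$ by (1). Thus $D$ is an $F$-subspace of the line $F$, and $|D|\in\{1,p^{2m}\}$. But $m\ge2$ gives
$$1<p^m\le|D|\le p^{m+1}<p^{2m},$$
a contradiction. So $\chi$ is not monomial. By (8), $\chi$ viewed as a character of $H$ is an irreducible character of degree $p^m$ that is not monomial. With Sections 6 and 7 this proves Theorem 1. $\blacksquare$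

**Remark (the same construction with $m=1$).** Suppose that $p$ has order $2$ modulo $r$, and form $P,H,Q$ with $F=\mathbb F_{p^2}$. Now $r\mid p+1$, so $\zeta^{1+p}=1$, and $A$ acts on $P_0$ by $(x,a)\mapsto(\zeta x,a)$: the added coordinate is fixed. The rack argument survives. Lemma 1 holds as before, and now $C_P(A)=\{(0,a,c)\}$ is still abelian and central in $P$, so $C_H(A)=C_P(A)\times A$ is abelian, which is all that Step 3 of Section 6 needs. What breaks is the monomiality of $Q$.

Choose $\kappa\in F\setminus\mathbb F_p$. The map $(x,a)\mapsto(x,\mathrm{Tr}(\kappa a))$ takes $P_0$ onto the group $F\times\mathbb F_p$ with product $(x,c)(y,d)=(x+y,\,c+d+\mathrm{Tr}(\kappa xy^p))$, and it is compatible with $\sigma$. This is the group $E$ for $m=1$, with $\kappa$ in place of $\mu$; so $Q$ has $E\rtimes A$ as a quotient. Steps 2 and 3 above give it an irreducible character of degree $p$. If this were induced from a linear character of $U$, then as in Step 4 we would have $|U\cap E|=p^2$, and $|D|\in\{p,p^2\}$ with $D\in\{0,F\}$ would force $D=F$. But $U\cap E$, being of order $p^2$, is abelian, so $\omega$ would vanish on $D=F$, which is false.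 So $E\rtimes A$ is not monomial, and by (8) neither is $Q$, nor $G=Q\times C_p$. For $p=2$, $r=3$ this quotient $E\rtimes A$ has order $24$, like $SL_2(3)$ in Section 4. The hypothesis $m\ge2$ is thus what provides $\zeta^{1+p}\ne1$, and with it the Frobenius group $Q$ of Section 7.
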